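# Maximizing Copies of a Bipartite Graph among Bipartite Graphs with $n$ Vertices and $e$ Edges

## 1. Connected graphs with a perfect matching

We are given $n$ vertices and $e$ edges, and we must build a bipartite graph from them. How should we place the edges so that a fixed bipartite graph $H$ appears as often as possible? Write $N(H,G)$ for the number of copies of $H$ in $G$, that is, of subgraphs of $G$ isomorphic to $H$, and put
$$ex_{bip}(n,e,H)=\max\{N(H,B): |V(B)|=n,\ |E(B)|=e,\ B\text{ bipartite}\}.$$

A natural candidate packs the edges into a complete bipartite graph that is as unbalanced as possible.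

**Definition (quasi-complete bipartite graph).** Let $n,e$ be positive integers with $e\le n^2/4$. Let $t$ be the smallest positive integer $i$ with $i(n-i)\ge e$. Since $e\le\lfloor n^2/4\rfloor=\lfloor n/2\rfloor\lceil n/2\rceil$, we have $1\le t\le n/2$. The graph $B_n^e$ arises from $K_{t,n-t}$ by picking a vertex of degree $n-t$ and deleting $t(n-t)-e$ of its edges.

The vertex has enough edges. If $t=1$, we delete $n-1-e<n-1$ edges. If $t\ge2$, then $(t-1)(n-t+1)<e$ by minimality, so $t(n-t)-e<t(n-t)-(t-1)(n-t+1)=n-2t+1$, and we delete at most $n-2t\le n-t$ edges.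

For example, let $n=7$ and $e=11$. Since $1\cdot 6=6$ and $2\cdot5=10$ are less than $11$ while $3\cdot4=12\ge11$, we have $t=3$, and $B_7^{11}$ is $K_{3,4}$ minus one edge. In general only one vertex is damaged, and this vertex can be taken on the side of size $t$, so
$$K_{t-1,n-t}\subseteq B_n^e\subseteq K_{t,n-t}. \tag{1}$$

The following conjecture is stated in Dániel Gerbner, Dániel T. Nagy, Balázs Patkós, Máté Vizer, "On the maximum number of copies of H in graphs with given size and order", arXiv:1810.00817 (2018).

**Conjecture.** For any integers $e,n$ with $\omega(n)=e\le \frac{n^2}{4}$ and any bipartite graph $H$,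
$$ex_{bip}(n,e,H)=(1+o(1))\,N(H,B_n^e). \tag{2}$$

Here $H$ is fixed, $e=e(n)$ satisfies $e/n\to\infty$, and $o(1)\to0$ as $n\to\infty$. We are asked to prove or disprove it.

It is easier to count maps than subgraphs. A **homomorphism** $H\to G$ is a map $V(H)\to V(G)$ sending edges to edges. Let $\hom(H,G)$ and $\mathrm{inj}(H,G)$ be the numbers of all homomorphisms and of injective ones. Each copy of $H$ is the image of exactly $|\mathrm{Aut}(H)|$ injective homomorphisms, so
$$|\mathrm{Aut}(H)|\,N(H,G)=\mathrm{inj}(H,G)\le\hom(H,G).$$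
Thus (2) may be checked with $\mathrm{inj}$ in place of $N$. We write $(x)_j=x(x-1)\cdots(x-j+1)$.

**Proposition 1.** If $H$ is connected, bipartite, and has a perfect matching, then (2) holds for all $e=e(n)\le n^2/4$ with $e/n\to\infty$.

**Upper bound.** Let the color classes be $P,Q$, with $|P|=|Q|=p\ge 1$. Let $G$ be bipartite with parts $A,B$ and $e$ edges. Since $H$ is connected, a homomorphism $H\to G$ either sends $P$ into $A$ and $Q$ into $B$, or the reverse. A map of the first type is determined by the images of the $p$ matching edges, each of which is one of the $e$ edges of $G$ (its orientation is forced). So there are at most $e^p$ maps of each type, and $\mathrm{inj}(H,G)\le 2e^p$.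

**Lower bound.** Since $tn\ge t(n-t)\ge e$, we have $t\ge e/n\to\infty$; also $n-t\ge n/2\to\infty$. By (1),
$$\mathrm{inj}(H,B_n^e)\ge 2\,(t-1)_p\,(n-t)_p=(2+o(1))\,\big(t(n-t)\big)^p\ge(2+o(1))\,e^p .$$
The two bounds together give (2). $\square$

What changes for a general $H$? The argument used that the matching edges contain all vertices of $H$. Consider three small graphs.

* $H=K_{1,2}$. One vertex is left over. Once an edge has been placed, it has at most $b=|B|$ or $a=|A|$ possible images, depending on the type, so $\hom(K_{1,2},G)\le eb+ea=en$. The part sizes have disappeared.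
* $H=K_{1,3}$. The same argument gives $e(b^2+a^2)$. Now the part sizes matter, and an unbalanced partition is better. How unbalanced can it be?
* $H=S_{2,2}$, two adjacent centers with two leaves each. Both color classes have size $3$, but the largest matching has only $2$ edges. The matching argument gives a bound of order $e^2n^2$, whereas $B_n^e$ contains only about $e^3/4$ copies, as we compute in Section 4.

The second difficulty can be removed, as Sections 2 and 3 show. The third one disproves the conjecture.

## 2. The extreme imbalance $\theta$ and the count in $B_n^e$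

From now on $H$ is a fixed bipartite graph, $h=|V(H)|$, with components $H_1,\dots,H_m$. Component $H_i$ has color classes $P_i,Q_i$ with $p_i=|P_i|\le q_i=|Q_i|$; for $K_1$ we take $p_i=0$, $q_i=1$. Put
$$p=\sum_i p_i,\qquad r_i=q_i-p_i .$$

If a bipartite graph with $e$ edges has parts of sizes $a$ and $n-a$, then $a(n-a)\ge e$. Let
$$\theta=\frac{n-\sqrt{n^2-4e}}2,\qquad\text{so that}\quad \theta(n-\theta)=e,\quad \theta\le n/2 .$$
Then $a\in[\theta,n-\theta]$, so $\theta$ is the extreme imbalance. It is nearly equal to $t$. Indeed $i(n-i)$ increases on $[0,n/2]$ and $\lfloor n/2\rfloor\lceil n/2\rceil\ge e$, so $t=\lceil\theta\rceil$ and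
$$\theta\le t\le\theta+1,\qquad \frac en\le\theta=\frac e{n-\theta}\le\frac{2e}n. \tag{3}$$
If $e/n\to\infty$, then $\theta\to\infty$, hence $t\sim\theta$. Since $n-t\ge n/2$, also $n-t\sim n-\theta$ and $t(n-t)\sim e$. If moreover $e=o(n^2)$, then $\theta=o(n)$ and $tn\sim e$.

**Count in $B_n^e$.** For each component, choose which color class goes to the side of size $t$ (for $K_1$, the two choices place the vertex on one side or the other). There are $2^m$ choices; for a given choice let $x$ be the number of vertices of $H$ sent to that side. There are exactly $t^x(n-t)^{h-x}$ homomorphisms of this type into $K_{t,n-t}$. There are $(t-1)_x(n-t)_{h-x}$ injective ones into $K_{t-1,n-t}$, and this is $\sim t^x(n-t)^{h-x}$ because $t\to\infty$ and $n-t\to\infty$. Using (1) and summing over the choices, for $e/n\to\infty$,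
$$\mathrm{inj}(H,B_n^e)=(1+o(1))\prod_i\Big(t^{p_i}(n-t)^{q_i}+t^{q_i}(n-t)^{p_i}\Big)=(1+o(1))\prod_i e^{p_i}\big(\theta^{r_i}+(n-\theta)^{r_i}\big). \tag{4}$$
The second equality takes out $(t(n-t))^{p_i}\sim e^{p_i}$ and uses $t\sim\theta$, $n-t\sim n-\theta$.

We also need the order of magnitude. Since $t\le n-t$, each factor of the first product in (4) lies between $t^{p_i}(n-t)^{q_i}$ and twice that. For $e\ge n$, (3) gives $e/n\le t\le 2e/n+1\le3e/n$, and $n/2\le n-t\le n$. Since $\mathrm{inj}(H,B_n^e)\le\hom(H,K_{t,n-t})$, which equals the first product exactly,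
$$\mathrm{inj}(H,B_n^e)\le 2^m\Big(\frac{3e}n\Big)^pn^{h-p}=2^m3^p\,e^pn^{h-2p}\qquad(e\ge n). \tag{5}$$
For $e/n\to\infty$, the lower bound in (4) gives at least $(1+o(1))(e/n)^p(n/2)^{h-p}$. Hence
$$N(H,B_n^e)=\Theta(e^pn^{h-2p})\qquad(e/n\to\infty). \tag{6}$$

## 3. Components with a matching that saturates a color class

A **matching** is a set of pairwise disjoint edges, and a **vertex cover** is a set of vertices meeting every edge. König's theorem says that in a bipartite graph the largest matching and the smallest vertex cover have the same size. Let $\tau_i=\tau(H_i)$ be this common value and $\tau=\sum_i\tau_i$. Since $P_i$ is a vertex cover of $H_i$, we have $\tau_i\le p_i$.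

**Definition (good and bad).** $H$ is good if $\tau_i=p_i$ for all $i$, i.e. every component has a matching saturating one of its color classes. Otherwise $H$ is bad, and then $\tau\le p-1$.

Stars, paths, even cycles and complete bipartite graphs are good. Let $S_{k,k}$ be the **double star**: two adjacent centers, each with $k$ leaves. Each color class consists of one center and the $k$ leaves of the other, so $p=k+1$. The two centers form a vertex cover, and there is a matching of size two, so $\tau=2$. Hence $S_{k,k}$ is bad for every $k\ge2$, while $S_{1,1}$, the path on four vertices, is good.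

The next inequality removes the difficulty of the part sizes. We state it separately because it is used again in Section 6.

**Lemma 2.** Let $F$ be a connected bipartite graph with color classes $P,Q$, $|P|=p_F\le q_F=|Q|$, $r=q_F-p_F$. Let $G$ be bipartite with $n$ vertices, $e\ge1$ edges and parts $A,B$ of sizes $a,b$. Suppose that at most $e^{p_F}b^r$ homomorphisms $F\to G$ send $P\to A$, $Q\to B$, and at most $e^{p_F}a^r$ send $P\to B$, $Q\to A$. Then
$$\hom(F,G)\le e^{p_F}\big(\theta^r+(n-\theta)^r\big).$$

**Proof.** As $F$ is connected, every homomorphism is of one of the two types, so $\hom(F,G)\le e^{p_F}(a^r+(n-a)^r)$. We know that $a\in[\theta,n-\theta]$. The function $a\mapsto a^r+(n-a)^r$ is symmetric about $n/2$, constant for $r=0,1$ and convex for $r\ge2$. On this interval it is therefore at most its value at the endpoint $\theta$. $\square$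

**Proposition 3.** If $H$ is good, then (2) holds for all $e=e(n)\le n^2/4$ with $e/n\to\infty$.

**Proof.** Since $\tau_i=p_i$, the component $H_i$ has a matching with $p_i$ edges, and it saturates $P_i$. Let $G$ be bipartite with parts $A,B$. A homomorphism of $H_i$ with $P_i\to A$, $Q_i\to B$ sends each of the $p_i$ matching edges to one of the $e$ edges of $G$, and the remaining $r_i$ vertices, which all lie in $Q_i$, into $B$. So there are at most $e^{p_i}b^{r_i}$ of this type, and likewise at most $e^{p_i}a^{r_i}$ of the other. By Lemma 2 and (4),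
$$\mathrm{inj}(H,G)\le\prod_i\hom(H_i,G)\le\prod_ie^{p_i}\big(\theta^{r_i}+(n-\theta)^{r_i}\big)=(1+o(1))\,\mathrm{inj}(H,B_n^e), \tag{7}$$
where the $o(1)$ does not depend on $G$. Take the maximum over $G$ and divide by $|\mathrm{Aut}(H)|$. $\square$

## 4. Edges joining two vertices of large degree

Consider $S_{2,2}$, the first bad double star. A sensible plan is to look for a better argument than the matching bound that still proves $\hom(S_{2,2},G)\le 2e^3$. Homomorphisms of one type number exactly $\sum_{uv\in E}d(u)^2d(v)^2$, where $u\in A$, $v\in B$. Suppose that $d(u)d(v)\le e$ for every edge $uv$. Then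
$$\sum_{uv\in E}d(u)^2d(v)^2\le e\sum_{uv\in E}d(u)d(v)\le e\Big(\sum_{u\in A}d(u)\Big)\Big(\sum_{v\in B}d(v)\Big)=e^3,$$
as desired. In $K_{t,n-t}$ every edge has $d(u)d(v)=t(n-t)$, which is about $e$. The argument stops exactly at edges with $d(u)d(v)>e$. Can there be many of these? Nothing in the problem forbids two adjacent vertices of degree $n/2$ each, and $n^2/4$ may be far larger than $e$.

The smallest experiment has $n=2N$ and parts of size $N\geq 3$. Choose one hub on each side and join it to the whole other side. This uses $2N-1$ edges. Only the edge between the hubs can be the central edge of an $S_{2,2}$, so there are exactly $\binom{N-1}2^2$ copies. With the same $n$ and $e=2N-1$ we get $t=1$, and $B_n^e$ is the star $K_{1,2N-1}$, which contains no $S_{2,2}$ at all. Here $e/n$ is bounded, so this is not yet a counterexample; we need more hubs.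

**Construction of $D_n^e$.** Let $n\le e\le n^2/4$. Then $t\ge2$, because $1\cdot(n-1)<e$. Put $s=t-1$, $|A|=\lfloor n/2\rfloor$, $|B|=\lceil n/2\rceil$, and choose sets of hubs $A'\subset A$, $B'\subset B$ with $|A'|=|B'|=s$; this is possible since $s<t\le\lfloor n/2\rfloor$. Take all pairs of $A\times B$ that meet $A'\cup B'$. Their number is
$$s|A|+s|B|-s^2=s(n-s)=(t-1)(n-t+1)<e$$
by minimality of $t$. Add arbitrary further pairs of $A\times B$ until there are exactly $e$ edges, which is possible since $e\le\lfloor n^2/4\rfloor=|A||B|$. The result is $D_n^e$.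

**Theorem 1.** Let $k\ge2$, $e/n\to\infty$, $e/n^2\to0$. Then
$$ex_{bip}(n,e,S_{k,k})=(1+o(1))\frac{e^2n^{2k-2}}{4^k\,k!^2},\qquad N(S_{k,k},B_n^e)=(1+o(1))\frac{e^{k+1}}{k!^2}.$$
The ratio is $(1+o(1))\,4^{-k}(n^2/e)^{k-1}\to\infty$. So the conjecture is false, e.g. for $H=S_{2,2}$, $e=\lfloor n^{3/2}\rfloor$.

**Proof.** In a bipartite graph $G$,
$$N(S_{k,k},G)=\sum_{uv\in E}\binom{d(u)-1}k\binom{d(v)-1}k. \tag{8}$$
Indeed the central edge of a copy is determined by the copy. For a given central edge $uv$ we choose $k$ neighbors of $u$ other than $v$ and $k$ neighbors of $v$ other than $u$; these lie on different sides, so they are distinct.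

**Step 1: the quasi-complete graph.** We evaluate (8) on the two graphs in (1). In $K_{t,n-t}$ there are $t(n-t)$ edges, with endpoint degrees $n-t$ and $t$, so
$$N(S_{k,k},K_{t,n-t})=t(n-t)\binom{n-t-1}k\binom{t-1}k\sim\frac{(t(n-t))^{k+1}}{k!^2}\sim\frac{e^{k+1}}{k!^2}.$$
The same asymptotics hold for $K_{t-1,n-t}$, where the count is $(t-1)(n-t)\binom{n-t-1}k\binom{t-2}k$. By (1) they hold for $B_n^e$. This step uses only $e/n\to\infty$.

**Step 2: the lower bound.** We count only copies in $D_n^e$ whose central edge joins two hubs. All $s^2$ pairs in $A'\times B'$ are edges, and every hub has degree at least $\lfloor n/2\rfloor$. Hence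
$$N(S_{k,k},D_n^e)\ge s^2\binom{\lfloor n/2\rfloor-1}k^2. \tag{9}$$
Since $e=o(n^2)$, $s\sim t\sim e/n$, and the right side is
$$\sim\frac{e^2}{n^2}\cdot\frac{(n/2)^{2k}}{k!^2}=\frac{e^2n^{2k-2}}{4^kk!^2}.$$
Dividing by the count of Step 1 gives $4^{-k}(n^2/e)^{k-1}\to\infty$, because $k\ge2$. The conjecture is already disproved.

**Step 3: the upper bound.** We show that the hub construction is asymptotically optimal, by splitting the edges according to whether both ends have degree of order $n$. Let $G$ have parts $A,B$ of sizes $a,b$, $a+b=n$. By (8), $k!^2N(S_{k,k},G)\le\sum_{uv\in E}d(u)^kd(v)^k$ with $u\in A$, $v\in B$.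

Fix $\varepsilon\in(0,1)$. Now let $A'\subseteq A$ and $B'\subseteq B$ be the sets of vertices of degree at least $\varepsilon n$, and put $e_A=\sum_{u\in A'}d(u)$, $e_B=\sum_{v\in B'}d(v)$. Since the degrees on either side sum to $e$, we have $|A'|,|B'|\le e/(\varepsilon n)$. In $e_A+e_B$ each edge is counted at most once, except that edges between $A'$ and $B'$ are counted twice. So
$$e_A+e_B\le e+|A'||B'|\le e\Big(1+\frac e{\varepsilon^2n^2}\Big)=(1+o(1))\,e .$$
This is where $e=o(n^2)$ is used. Degrees in $A$ are at most $b$ and degrees in $B$ at most $a$. Hence edges between $A'$ and $B'$ contribute at most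
$$\sum_{u\in A'}d(u)^k\sum_{v\in B'}d(v)^k\le e_Ab^{k-1}\,e_Ba^{k-1}\le\Big(\frac{e_A+e_B}2\Big)^2(ab)^{k-1}\le(1+o(1))\frac{e^2}4\Big(\frac{n^2}4\Big)^{k-1}.$$
The last expression is $(1+o(1))4^{-k}e^2n^{2k-2}$. Edges whose endpoint in $A$ has degree less than $\varepsilon n$ contribute at most
$$\sum_{u\in A\setminus A'}d(u)^k\sum_{v\in B}d(v)^k\le e(\varepsilon n)^{k-1}\cdot e\,n^{k-1}=\varepsilon^{k-1}e^2n^{2k-2},$$
and edges whose endpoint in $B$ has degree less than $\varepsilon n$ contribute at most the same. The total is at most $\big((1+o(1))4^{-k}+2\varepsilon^{k-1}\big)e^2n^{2k-2}$, with $o(1)$ uniform in $G$ for fixed $\varepsilon$. Let $n\to\infty$, then $\varepsilon\to0$; since $k\ge2$, $\varepsilon^{k-1}\to0$. $\square$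

For $k=2$, $e=\lfloor n^{3/2}\rfloor$ the two counts are about $n^5/64$ and $n^{9/2}/4$.

## 5. Vertex covers placed on hubs

In $D_n^e$ an edge only needs one end at a hub. So we can embed any bipartite $H$ by sending a vertex cover of $H$ to hubs and the rest anywhere outside. Each cover vertex has about $e/n$ choices and each other vertex about $n$, so a smallest cover is best. König's theorem makes this match the upper bound from a largest matching.

**Theorem 2.** The relation (2) holds for $H$ for all $e=e(n)\le n^2/4$ with $e/n\to\infty$ if and only if $H$ is good. If $H$ is bad, there is $c_0(H)>0$ such that (2) fails for every $e=e(n)$ with $e/n\to\infty$ and $e\le c_0(H)n^2$. More precisely, for all $e=e(n)\le n^2/4$ with $e/n\to\infty$,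
$$ex_{bip}(n,e,H)=\Theta(e^\tau n^{h-2\tau}),\qquad N(H,B_n^e)=\Theta(e^pn^{h-2p}).$$

**Proof.** The "if" part is Proposition 3, and the order of $N(H,B_n^e)$ is (6).

**Step 1: upper bound for the order of $ex_{bip}$.** $H$ has a matching of size $\tau$. Each matching edge has at most $2e$ images in $G$, and each of the other $h-2\tau$ vertices at most $n$. So $\mathrm{inj}(H,G)\le\hom(H,G)\le(2e)^\tau n^{h-2\tau}$.

**Step 2: lower bound if $t\le n/4$.** Here we embed a cover into the hubs. Let $K$ be a vertex cover of $H$ with $|K|=\tau$, and fix a proper 2-coloring of $H$ with colors $A,B$. Map vertices of $K$ of color $A$ (resp. $B$) injectively into $A'$ (resp. $B'$), and the other vertices of color $A$ (resp. $B$) injectively into $A\setminus A'$ (resp. $B\setminus B'$). The four targets are disjoint, so the whole map is injective. Every edge of $H$ has an end in $K$, so it goes to a pair of $A\times B$ meeting $A'\cup B'$, which is an edge of $D_n^e$.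

Now $s=t-1\sim t\ge e/n$, so $s\to\infty$. Also $\lfloor n/2\rfloor-s\ge\frac{n-1}2-\frac n4+1\ge\frac n4$. The falling factorials that count the choices are therefore asymptotically powers, and
$$\mathrm{inj}(H,D_n^e)\ge(1-o(1))\,s^\tau\big(\lfloor n/2\rfloor-s\big)^{h-\tau}\ge(1-o(1))\,4^{-(h-\tau)}e^\tau n^{h-2\tau}. \tag{10}$$

**Step 3: lower bound if $t>n/4$.** Here $B_n^e$ itself suffices: by (4), $\mathrm{inj}(H,B_n^e)=\Omega(t^p(n-t)^{h-p})=\Omega(n^h)$, and $e^\tau n^{h-2\tau}\le n^h$. Steps 1–3 give $ex_{bip}(n,e,H)=\Theta(e^\tau n^{h-2\tau})$.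

**Step 4: failure for bad $H$.** We compare explicit constants, so as to reach positive density. Put
$$\kappa=2^{-m}3^{-p}4^{-(h-\tau)},\qquad c_0=\kappa/3 .$$
A bad $H$ has an edge, so $p\ge\tau+1\ge2$ and $h>\tau$. Hence $\kappa\le\frac12\cdot\frac19\cdot\frac14$ and $c_0<\frac1{16}$. Let $e\le c_0n^2$ and $e/n\to\infty$. By (3), $t\le 2e/n+1\le n/8+1\le n/4$ for $n\ge8$, so (10) applies. Dividing it by (5), and using $n^2/e\ge1/c_0>1$ and $p-\tau\ge1$,
$$\frac{ex_{bip}(n,e,H)}{N(H,B_n^e)}\ge(1-o(1))\,\kappa\Big(\frac{n^2}e\Big)^{p-\tau}\ge(1-o(1))\,\frac{\kappa}{c_0}=3(1-o(1)).$$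
So (2) fails for every such $e(n)$. Sequences of this kind exist, for instance $e=\lfloor n^{3/2}\rfloor$ for $n$ large, so this also proves the "only if" part. $\square$

## 6. Edge numbers close to $n^2/4$

For bad $H$ the advantage of hubs comes from $n^2/e$ being large. If $e$ is close to $n^2/4$, this is no longer so, and the picture changes.

**Theorem 3.** For every bipartite $H$, good or bad, (2) holds whenever $\left(\frac14-\frac1{16h^6}\right)n^2\le e\le\frac{n^2}4$.

By Lemma 2 it is enough to bound the homomorphisms of each component $F$ of each type. Let $X,Y$ be the parts of $G$, and let $(1-\delta)|X||Y|$ be the number of edges. Take a uniformly random map $\varphi$ with $P\to X$, $Q\to Y$, and let $T$ be the probability that it is a homomorphism. With $|P|=p\le q=|Q|$, the hypothesis of Lemma 2 becomes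
$$T\le(1-\delta)^p .$$

A matching gives only $T\le(1-\delta)^{\tau(F)}$, which is too weak for bad $F$. For small $\delta$ one can try inclusion–exclusion instead. If $F$ is a tree with $m=p+q-1$ edges and $p\ge2$, then $T=1-m\delta+\cdots$ while $(1-\delta)^p=1-p\delta+\cdots$. As $m>p$, there is room, provided the second-order terms are small compared with $\delta$. They need not be. If two edges of $F$ share the vertex $u\in P$, the probability that both are sent to non-edges can be as large as $\delta$: let a set $X_1$ of $\delta|X|$ vertices of $X$ be isolated and let all other pairs be edges. In this example $\varphi$ is a homomorphism exactly when no vertex of $P$ lands in $X_1$, so $T=(1-\delta)^p$ exactly, and there is no room at all.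

So we separate the few exceptional vertices, with many non-neighbors, from the rest. On the rest, inclusion–exclusion works. The exceptional vertices are compared with the extremal example in which they are isolated: we ask how much $T$ and $(1-\delta)^p$ grow when edges at exceptional vertices are put back.

Within this section $p,q,r,m$ refer to the single connected graph $F$.

**Lemma 4.** Let $F$ be a connected bipartite graph on $f$ vertices with color classes $P,Q$, $|P|=p\le q=|Q|$. Let $G$ be a bipartite graph with nonempty parts $X,Y$ and $(1-\delta)|X||Y|$ edges, where $0\le\delta\le\frac1{4f^6}$. Then at most $(1-\delta)^p|X|^p|Y|^q$ homomorphisms $F\to G$ map $P$ to $X$ and $Q$ to $Y$.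

**Proof.**

**Step 1: reduction to trees with $p\ge2$.** If $p=0$, then $F=K_1$ and there are $|Y|$ maps, as claimed. If $p=1$, then $F$ is a star centered in $P$. Mapping one of its edges first and then the other leaves arbitrarily gives at most $(1-\delta)|X||Y|\cdot|Y|^{q-1}$. Let $p\ge2$, so $q\ge2$. Deleting edges of $F$ does not decrease the count, so we may replace $F$ by a spanning tree, which has the same color classes. It has
$$m=f-1=p+q-1\ge p+1\ge3$$
edges. The degrees in $P$ sum to $m>p$, so $P$ contains a vertex of degree at least $2$. The degrees in $Q$ sum to $m>q$ (as $p\ge2$), so $Q$ does too.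

**Step 2: exceptional vertices.** We fix the thresholds and the bookkeeping. Put
$$\eta=\frac1{m^2},\qquad\lambda=\frac\eta{4f^2},\qquad\text{so}\qquad\eta\lambda=\frac1{4m^4f^2}\ge\frac1{4f^6}\ge\delta .$$
For $x\in X$ let $\alpha(x)$ be the fraction of $Y$ not adjacent to $x$; for $y\in Y$ let $\beta(y)$ be the fraction of $X$ not adjacent to $y$. Let
$$X_1=\{\alpha>\eta\},\quad X_0=X\setminus X_1,\quad Y_1=\{\beta>\eta\},\quad Y_0=Y\setminus Y_1,\quad a=\frac{|X_1|}{|X|},\quad b=\frac{|Y_1|}{|Y|}.$$
The averages of $\alpha$ and of $\beta$ are $\delta$, so by Markov's inequality $a,b\le\delta/\eta\le\lambda$.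

Measure sets of pairs as fractions of $|X||Y|$. Let $\delta_0$ be the measure of the non-adjacent pairs in $X_0\times Y_0$; let $s_1,s_2,s_3$ be the measures of the edges in $X_1\times Y_0$, $X_0\times Y_1$, $X_1\times Y_1$. Put $s=s_1+s_2+s_3$, $z=(1-a)(1-b)$, $r=q-p$. The edges in $X_0\times Y_0$ have measure $z-\delta_0$, so
$$1-\delta=z-\delta_0+s. \tag{11}$$
Write $T=T_0+T_1+T_2$, where $T_0,T_1,T_2$ are the probabilities that $\varphi$ is a homomorphism and, respectively,

* $T_0$: no vertex is mapped into $X_1\cup Y_1$;
* $T_1$: some vertex is mapped into $X_1\cup Y_1$, but no edge into $X_1\times Y_1$;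
* $T_2$: some edge of $F$ is mapped into $X_1\times Y_1$.

**Step 3: bound on $T_0$.** This is the inclusion–exclusion part. For an edge $\epsilon$ of $F$ let $M_\epsilon$ be the event that all vertices are mapped into $X_0\cup Y_0$ and $\epsilon$ to a non-adjacent pair. By independence of the images,
$$\Pr(M_\epsilon)=\delta_0(1-a)^{p-1}(1-b)^{q-1}\ge\delta_0\big(1-(p-1)a-(q-1)b\big)\ge\delta_0(1-f\lambda).$$
Let $\epsilon\ne\epsilon'$. If they share a vertex, its image lies in $X_0\cup Y_0$ and has at most an $\eta$ fraction of non-neighbors. Given that $\epsilon$ goes to a non-adjacent pair in $X_0\times Y_0$, the other end of $\epsilon'$ is sent to a non-neighbor with probability at most $\eta$. So $\Pr(M_\epsilon\cap M_{\epsilon'})\le\eta\delta_0$. If they are disjoint, the probability is at most $\delta_0^2\le\eta\delta_0$, since $\delta_0\le\delta\le\eta$. The Bonferroni inequality $\Pr(\bigcup M_\epsilon)\ge\sum\Pr(M_\epsilon)-\sum\Pr(M_\epsilon\cap M_{\epsilon'})$, with the last sum over unordered pairs, gives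
$$T_0=(1-a)^p(1-b)^q-\Pr\Big(\bigcup_\epsilon M_\epsilon\Big)\le(1-a)^p(1-b)^q-\delta_0\Big(m-mf\lambda-\frac{m^2}2\eta\Big).$$
Here $mf\lambda=\frac1{4fm}\le\frac12$ and $\frac{m^2}2\eta=\frac12$, so the bracket is at least $m-1=p+q-2\ge p$. Therefore
$$T_0\le z^p(1-b)^r-p\,\delta_0. \tag{12}$$

**Step 4: bound on $T_2$.** Here two exceptional vertices are used, and this is very rare. Let $uv$ be an edge of $F$ with $u\in P$, $v\in Q$. As $m\ge2$ and $F$ is connected, there is another edge at $u$ or at $v$. Suppose it is $uw$. For $x\in X$ let $d(x)$ and $d_{Y_1}(x)\le b$ be the fractions of $Y$ formed by the neighbors of $x$ in $Y$ and in $Y_1$. With $x$ the image of $u$, the probability that $\varphi$ is a homomorphism and $uv$ goes into $X_1\times Y_1$ is at most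
$$\mathbb E_x\big[1_{X_1}(x)\,d_{Y_1}(x)\,d(x)\big]\le b\,\mathbb E_x\big[1_{X_1}(x)d(x)\big]=b(s_1+s_3)\le\lambda s .$$
If the other edge is $wv$, the same argument on the other side gives $a(s_2+s_3)\le\lambda s$. Summing over the $m$ edges,
$$T_2\le m\lambda s. \tag{13}$$

**Step 5: bound on $T_1$.** In this case some vertex $v$ is mapped into $X_1\cup Y_1$, and then all its neighbors are mapped into $X_0\cup Y_0$. Let $v\in P$, and let $d_{Y_0}(x)$ be the fraction of $Y$ formed by the neighbors of $x$ in $Y_0$. The probability of this event together with $\varphi$ being a homomorphism is at most $\mathbb E_x[1_{X_1}(x)\,d_{Y_0}(x)^{\deg v}]$. We have $\mathbb E_x[1_{X_1}(x)d_{Y_0}(x)]=s_1$, and $d_{Y_0}(x)\le1-\alpha(x)<1-\eta$ for $x\in X_1$. So the bound is at most $s_1$ if $\deg v=1$ and at most $(1-\eta)s_1$ if $\deg v\ge2$. The same holds for $v\in Q$ with $s_2$ in place of $s_1$. By Step 1 each of $P$ and $Q$ contains a vertex of degree at least $2$, so summing over all vertices,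
$$T_1\le(p-\eta)s_1+(q-\eta)s_2. \tag{14}$$
The gain $\eta$ in both terms is the room that will absorb all errors.

**Step 6: lower bound on $(1-\delta)^p$.** We expand around $z$. First, $z\ge1-a-b\ge1-2\lambda$, so $1-2p\lambda\le z^p\le z^{p-1}\le1$ by Bernoulli's inequality. The function $u\mapsto u^p$ is convex on $[0,\infty)$ and so lies above its tangent at $z$. With (11),
$$(1-\delta)^p=(z+s-\delta_0)^p\ge z^p+pz^{p-1}(s-\delta_0)\ge z^p+p(1-2p\lambda)s-p\,\delta_0. \tag{15}$$

**Step 7: the factor $(1-b)^r$ pays for $q-p$.** In (14) the coefficient of $s_2$ is $q-\eta$, while (15) offers only about $p$. The difference $r=q-p$ comes from the factor $(1-b)^r$ in (12). By Bonferroni and $b\le\lambda$,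
$$1-(1-b)^r\ge rb-\binom r2b^2\ge rb(1-r\lambda),$$
and $b\ge s_2$, because edges in $X_0\times Y_1$ have measure at most $b$. Since $r\lambda\le1$ and $2p\lambda\le1$, and since $(1-x)(1-y)\ge1-x-y$ for $x,y\ge0$,
$$z^p\big(1-(1-b)^r\big)\ge rs_2(1-2p\lambda)(1-r\lambda)\ge rs_2(1-f\lambda), \tag{16}$$
because $2p+r=p+q=f$.

**Step 8: comparison.** Subtract (12), (13), (14) from (15). The terms $p\,\delta_0$ cancel, and (16) bounds $z^p-z^p(1-b)^r$ from below:
$$(1-\delta)^p-T\ge p(1-2p\lambda)s+rs_2(1-f\lambda)-(p-\eta)s_1-(q-\eta)s_2-m\lambda s .$$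
Collect the terms without $\lambda$, using $p+r=q$: the coefficient of $s_1$ is $p-(p-\eta)=\eta$, that of $s_2$ is $p+r-(q-\eta)=\eta$, and that of $s_3$ is $p\ge\eta$. Hence
$$(1-\delta)^p-T\ge\eta s_1+\eta s_2+ps_3-\lambda\big(2p^2s+rfs_2+ms\big)\ge s\big(\eta-\lambda(2p^2+rf+m)\big).$$
Finally $p\le f/2$, $r\le f$, $m\le f$ give $2p^2+rf+m\le\frac{f^2}2+f^2+f^2\le4f^2$, so the last expression is at least $s(\eta-4f^2\lambda)=0$. Thus $T\le(1-\delta)^p$, and the number of homomorphisms in question is $T|X|^p|Y|^q$. $\square$

**Proof of Theorem 3.** Let $e\ge\left(\frac14-\frac1{16h^6}\right)n^2$; then $e/n\to\infty$, so (4) is available. Let $G$ be bipartite with $n$ vertices, $e$ edges and parts $A,B$ of sizes $a,b$. Put $1-\delta=e/(ab)$. As $ab\le n^2/4$,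
$$1-\delta\ge\frac{4e}{n^2}\ge1-\frac1{4h^6},$$
so $0\le\delta\le\frac1{4h^6}\le\frac1{4|V(H_i)|^6}$ for each component. Lemma 4 with $(X,Y)=(A,B)$ gives at most
$$\Big(\frac e{ab}\Big)^{p_i}a^{p_i}b^{q_i}=e^{p_i}b^{r_i}$$
homomorphisms of $H_i$ with $P_i\to A$, $Q_i\to B$. With $(X,Y)=(B,A)$ it gives at most $e^{p_i}a^{r_i}$ of the other type. These are the hypotheses of Lemma 2 for each $H_i$, so (7) holds word for word, and (2) follows. $\square$

What happens for bad $H$ at all densities between $c_0(H)$ and $\frac14-\frac1{16h^6}$ is not determined here.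

## 7. Long double stars at a fixed density

The range in Theorem 3 shrinks as $h$ grows. Some shrinking is unavoidable.

**Theorem 4.** For every $c\in(0,\frac14)$ and all sufficiently large $k$, (2) fails for $H=S_{k,k}$, $e=\lfloor cn^2\rfloor$.

**Proof.** We compare $D_n^e$ with $B_n^e$ once more, now at density $c$. Let $x=\frac{1-\sqrt{1-4c}}2\in(0,\frac12)$, so that $c=x(1-x)$, $\theta\sim xn$ and $t\sim xn$. The bound (9) holds for all $e\ge n$ and gives
$$N(S_{k,k},D_n^e)\ge(t-1)^2\binom{\lfloor n/2\rfloor-1}k^2\sim\frac{x^2\,4^{-k}\,n^{2k+2}}{k!^2}.$$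
Step 1 of the proof of Theorem 1 used only $e/n\to\infty$ and gives $N(S_{k,k},B_n^e)\sim\frac{c^{k+1}n^{2k+2}}{k!^2}$. Hence
$$\liminf_{n\to\infty}\frac{ex_{bip}(n,e,S_{k,k})}{N(S_{k,k},B_n^e)}\ge\frac{x^2}{c}\,(4c)^{-k}=\frac x{1-x}\,(4c)^{-k}.$$
Since $4c<1$, this exceeds $1$ as soon as $k>\log\frac{1-x}x\big/\log\frac1{4c}$. $\square$

Consequently the number $\frac1{16h^6}$ in Theorem 3 cannot be replaced by a positive constant $\gamma$ independent of $H$. Given such a $\gamma$, choose $c\in(0,\frac14)$ with $c>\frac14-\gamma$. Then $e=\lfloor cn^2\rfloor\ge(\frac14-\gamma)n^2$ for large $n$, and (2) fails for $S_{k,k}$ with $k$ large.
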